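# Vertex-bijective Joyal trivial cofibrations and the horns that fail to generate them

## 1. Joyal trivial cofibrations, homotopy categories, generated classes

We work in $\operatorname{sSet}$ with the Joyal model structure. Cofibrations are the monomorphisms, so every object is cofibrant. Fibrant objects are the quasi-categories. Trivial cofibrations are the monomorphisms that are Joyal weak equivalences. Monomorphisms are treated as inclusions, and $\Delta^{i_0\dots i_r}\subseteq\Delta[n]$ denotes the face on the vertices $i_0,\dots,i_r$. For a poset $E$ we also write $E$ for its nerve, and $E^{\triangleright}$ for (the nerve of) the poset obtained from $E$ by adding a new greatest element $v$.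

**Definition (the class $\mathcal W$).** $\mathcal W$ is the class of Joyal trivial cofibrations that are bijective on $0$-simplices.

*Example.* The inner horn $\Lambda^1[2]\hookrightarrow\Delta[2]$ is in $\mathcal W$. If $J$ is the nerve of the contractible groupoid on two objects $0,1$, then $\{0\}\hookrightarrow J$ is a Joyal trivial cofibration that is not in $\mathcal W$, since $J$ has two vertices.

**Definition (homotopy category).** $\tau_1:\operatorname{sSet}\to\operatorname{Cat}$ is the left adjoint of the nerve $N$. Concretely, the objects of $\tau_1X$ are the vertices of $X$; morphisms are generated by the edges of $X$, with the relations that degenerate edges are identities and that $d_1\sigma=d_0\sigma\circ d_2\sigma$ for every $2$-simplex $\sigma$.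

*Example.* $\tau_1(\Lambda^0[2])$ is the category $1\leftarrow0\to2$. Passing to $\Delta[2]$ gives the category $[2]$, which has a new arrow $1\to2$; so $\Lambda^0[2]\hookrightarrow\Delta[2]$ does not induce an isomorphism on $\tau_1$.

By adjunction, a map $X\to N(\mathcal C)$ is the same as a functor $\tau_1X\to\mathcal C$. So to define it we choose an object for each vertex and a morphism for each nondegenerate edge, and check that each nondegenerate $2$-simplex commutes. We will often take $\mathcal C=\operatorname{Set}_f$, a small category of finite sets (a small full subcategory of sets containing the few finite sets we use).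

**Definition (lifting and generation).** For a class $S$ of maps, $S^{\boxslash}$ is the class of maps with the right lifting property against every map in $S$, and ${}^{\boxslash}S$ is the class with the left lifting property. The class ${}^{\boxslash}(S^{\boxslash})$ is the *class generated by* $S$; for a set $S$ it consists of the retracts of transfinite composites of pushouts of maps in $S$.

*Example.* Let $\operatorname{IH}$ be the set of inner horn inclusions $\Lambda^i[n]\hookrightarrow\Delta[n]$, $0<i<n$. The class generated by $\operatorname{IH}$ is the class of inner anodyne maps, and maps in $\operatorname{IH}^{\boxslash}$ are the inner fibrations. The inclusion $\Delta^{01}\cup\Delta^{12}\cup\Delta^{23}\hookrightarrow\Delta[3]$ is inner anodyne: attach $\Delta^{012}$ along $0\to1\to2$, then $\Delta^{123}$ along $1\to2\to3$, then $\Delta^{013}$ along $0\to1\to3$. Now all faces of $\Delta[3]$ through the vertex $1$ are present, so $\Delta[3]$ can be attached along $\Lambda^1[3]$.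

We shall use the following facts constantly.

**Fact 1.** $\tau_1$ takes Joyal equivalences to equivalences of categories. (It is left Quillen to $\operatorname{Cat}$ with its canonical model structure, and all objects of $\operatorname{sSet}$ are cofibrant; Joyal.) Hence if $A\to P$ is in $\mathcal W$, then $\tau_1A\to\tau_1P$ is an equivalence that is bijective on objects, that is, an isomorphism. Therefore two maps from $P$ to the nerve of a category that agree on $A$ are equal.

**Fact 2.** Pushouts, transfinite composites and retracts of trivial cofibrations are trivial cofibrations; weak equivalences satisfy 2-out-of-3; inner anodyne maps are trivial cofibrations. The functor $X\mapsto X_0$ preserves colimits, so $\mathcal W$ too is closed under pushouts, transfinite composites and retracts.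

**Fact 3.** For any class $S$, a map $i$ in $S^{\boxslash}\cap{}^{\boxslash}(S^{\boxslash})$ is an isomorphism. Indeed $i:A\to B$ lifts against itself. In the square with horizontal maps $\mathrm{id}_A$ on top and $\mathrm{id}_B$ on the bottom, with $i$ on both sides, a lift is a map $h:B\to A$ with $hi=\mathrm{id}_A$ and $ih=\mathrm{id}_B$.

**Fact 4.** Let $A\subseteq B$ and $V\subseteq V'$, and consider a commutative square $u:V\to A$, $w:V'\to B$. A lift is a factorization of $w$ through $A$ (the upper triangle then commutes because $A\to B$ is a monomorphism), so a lift exists if and only if $w(V')\subseteq A$. Put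
$$P=A\sqcup_VV',\qquad C=A\cup w(V')\subseteq B,$$
so that $C$ is the image of the induced map $q:P\to B$. Pushouts are computed degreewise, so simplices of $P$ not in $A$ correspond bijectively to simplices of $V'$ not in $V$, and nondegenerate ones to nondegenerate ones. A nondegenerate simplex of $C$ not in $A$ is $w(x)$ for some $x\in V'$. Here $x\notin V$ since $w(V)\subseteq A$, and $x$ is nondegenerate since $w(x)$ is. So $C\setminus A$ has at most as many nondegenerate simplices as $V'\setminus V$.

## 2. Inverting tilings and special outer horns

**Definition (pre-isomorphism).** An edge of $X$ is a *categorical pre-isomorphism* if its image in $\tau_1(X)$ is an isomorphism. Equivalently, every map from $X$ to a quasi-category sends it to an isomorphism.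

*Example.* In $\Delta[1]$ the edge $0\to1$ is not a pre-isomorphism. In the nerve of a category, the pre-isomorphisms are the isomorphisms.

**Definition (inverting inclusion).** An *inverting inclusion* is a monomorphism $\Delta[1]\hookrightarrow T$ with $T$ a finite simplicial set, such that the image of the nondegenerate edge of $\Delta[1]$ (the *distinguished edge*) is a pre-isomorphism in $T$. Then $T$ is called an *inverting tiling*. Let $\mathcal E$ be the set of all inverting inclusions, up to isomorphism under $\Delta[1]$.

*Example.* Let $K=\Delta[3]/(\Delta^{\{0,2\}},\Delta^{\{1,3\}})$ be obtained from $\Delta[3]$ by collapsing the edge $02$ to one point and the edge $13$ to another. It has two vertices. Write $f,g,h$ for the edges $01,12,23$. In $\tau_1K$ the triangle $012$ says $gf=\mathrm{id}$, and the triangle $123$ says $hg=\mathrm{id}$. So $g$ has both a left and a right inverse, and $f=g^{-1}$ is an isomorphism. Since $0$ and $1$ stay distinct, $\Delta[1]\to K$, picking out $0\to1$, is a monomorphism; $K$ is an inverting tiling.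

**Definition (special horns).** Let $\Delta[1]\hookrightarrow T$ be in $\mathcal E$, let $n\ge2$, and let $j\to k$ be an edge of $\Lambda^i[n]$. Set
$$\Lambda^i[n]^T_{j\to k}=\Lambda^i[n]\sqcup_{\Delta[1]}T,\qquad \Delta[n]^T_{j\to k}=\Delta[n]\sqcup_{\Delta[1]}T,$$
where $\Delta[1]\to\Lambda^i[n]\subseteq\Delta[n]$ picks out $j\to k$. The inclusion of the first in the second is a *$T$-augmented horn inclusion*. A *special outer horn inclusion* is one of
$$\Lambda^0[n]^T_{0\to1}\hookrightarrow\Delta[n]^T_{0\to1},\qquad \Lambda^n[n]^T_{n-1\to n}\hookrightarrow\Delta[n]^T_{n-1\to n}.$$
Let $\operatorname{SpOH}$ be the set of all of these, for $n\ge2$ and $T$ in $\mathcal E$.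

*Example.* $\Lambda^0[2]^K_{0\to1}\hookrightarrow\Delta[2]^K_{0\to1}$ starts with edges $01$ and $02$, the first made invertible by a copy of $K$, and adds the edge $12$ and the triangle $012$. In $\tau_1$ the new edge is forced to be $(02)\circ(01)^{-1}$, so nothing new is added to $\tau_1$.

Every map in $\operatorname{IH}\cup\operatorname{SpOH}$ adds exactly two nondegenerate simplices: one of dimension $n$ and its missing face.

**Fact 5 (known).** Every map in $\operatorname{IH}\cup\operatorname{SpOH}$ is in $\mathcal W$. Hence, by Fact 2, ${}^{\boxslash}((\operatorname{IH}\cup\operatorname{SpOH})^{\boxslash})\subseteq\mathcal W$.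

Here is the reason for the outer horns. Joyal's theorem says that, for an inner fibration between quasi-categories, a lifting problem against $\Lambda^0[n]\hookrightarrow\Delta[n]$ whose edge $0\to1$ goes to an isomorphism in the source has a solution, and dually for $\Lambda^n[n]$ and $n-1\to n$. A copy of $T$ forces that edge to be an isomorphism, so special outer horn inclusions lift against all fibrations between fibrant objects, and a cofibration with this property is a trivial cofibration. Since $n\ge2$, the horn contains all the vertices of $\Delta[n]$.

We can now pose the problem. It comes from Matthew Feller, "Generalizing quasi-categories via model structures on simplicial sets", arXiv:2111.06512 (2021).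

> Is the inclusion in Fact 5 an equality? That is, do inner horns together with special outer horns generate all Joyal trivial cofibrations that are bijective on $0$-simplices?

A known fact explains why special outer horns enter at all. By a result of Campbell, some map in $\mathcal W$ is not in ${}^{\boxslash}(\operatorname{IH}^{\boxslash})$, and this map is a pushout of a special outer $2$-horn inclusion. The question is whether adding these horns is enough. The answer is no (Theorem 1). We will then ask how large generators have to be: no finite bound works, finite maps do not work, and countable ones do (Theorems 2, 3, 4).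

## 3. One triangle, and codomains that are quasi-categories

**One triangle.** Let $T$ be an inverting tiling glued to the edge $01$, and consider adding to $\Delta^{01}\cup\Delta^{02}$ the triangle $\Delta^{012}$. This is exactly a special outer $2$-horn, so it is generated. If $T$ sits on a longer edge, the same move works. Start from
$$A=(\Delta^{012}\cup\Delta^{03})\sqcup_{\Delta^{02}}T .\tag{1}$$
Adding $\Delta^{023}$, that is the edge $23$ and the triangle $023$, is a pushout of a special outer $2$-horn, with $0\mapsto0$, $1\mapsto2$, $2\mapsto3$. Again it is generated.

**The factorization argument.** To prove generation in general, one would naturally do the following. Take $A\to B$ in $\mathcal W$. By the small object argument factor it as $A\to X\xrightarrow{p}B$ with $A\to X$ generated by $\operatorname{IH}\cup\operatorname{SpOH}$ and $p\in(\operatorname{IH}\cup\operatorname{SpOH})^{\boxslash}$. Since $A\to X$ is in $\mathcal W$, the map $p$ is a Joyal equivalence, bijective on vertices. If $p$ were a fibration, it would be a trivial fibration. Then $A\to B$ would lift against $p$, and would be a retract of $A\to X$, hence generated.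

*When $B$ is a quasi-category this works, and already $p\in\operatorname{IH}^{\boxslash}$ is enough.* Then $X$ is also a quasi-category. An inner fibration between quasi-categories is a Joyal fibration as soon as it lifts isomorphisms (Joyal). So let $x$ be a vertex of $X$ and $e:p(x)\to y$ an isomorphism in $B$. There is a unique vertex $x'$ with $p(x')=y$. The functor $\tau_1X\to\tau_1B$ is an isomorphism by 2-out-of-3 and Fact 1, so $e$ comes from an isomorphism $x\to x'$ in $\tau_1X$. Because $X$ is a quasi-category, this morphism is represented by a single edge $g$. Because $B$ is a quasi-category and $p(g)$ and $e$ are equal in $\tau_1B$, a single $2$-simplex $\beta$ of $B$ witnesses it: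
$$d_2\beta=p(g),\qquad d_0\beta=s_0y,\qquad d_1\beta=e .$$
The inner horn formed by $g$ and $s_0x'$ in $X$ lies over $\beta$. A lift of $\beta$ provides an edge $x\to x'$ over $e$, equal to $g$ in $\tau_1X$, hence an isomorphism. So $p$ is a fibration.

**Where it stops.** If $B$ is not a quasi-category, a morphism of $\tau_1X$ is only a composite of edges, possibly using formal inverses hidden in a copy of $T$; and an equality in $\tau_1B$ may need several triangles, none of which presents a horn that can be lifted. So a counterexample should have an edge of $B$ that is determined in $\tau_1B$ by $A$, but not through any single triangle of $B$ with a usable horn.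

## 4. Splitting the invertible edge: two triangles in place of one

Here is how to arrange this. The map $A\to A\cup\Delta^{023}$ of (1) is legal because the triangle $023$ has the invertible edge $02$. In $A$, the edge $02$ is subdivided as $0\to1\to2$, and neither $01$ nor $12$ need be invertible. Replace the triangle $023$ by the two triangles $013$ and $123$. In $\tau_1$ the new edges $13$ and $23$ satisfy
$$(13)\circ(01)=(03),\qquad (23)\circ(12)=(13).\tag{2}$$
Together these give $(23)\circ(02)=(03)$, so $(23)=(03)\circ(02)^{-1}$, and then $(13)=(23)\circ(12)$: both edges are determined. But the determination uses both triangles at once. Neither triangle alone has a horn in $A$ with an invertible leading edge.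

A second way to see the mechanism uses cancellation. If $A\to B\to B'$ are monomorphisms and $A\to B'$, $B\to B'$ are in $\mathcal W$, then $A\to B$ is in $\mathcal W$ by 2-out-of-3. The class generated by a set of maps need not have this cancellation property. The removed triangle $023$ will be present in $B'$.

**Theorem 1.** Let $\Delta[1]\hookrightarrow T$ be any inverting inclusion (for example $T=K$). In $\Delta[3]^T_{0\to2}=\Delta[3]\sqcup_{\Delta^{02}}T$ put
$$A=(\Delta^{012}\cup\Delta^{03})\sqcup_{\Delta^{02}}T,\qquad B=(\Delta^{012}\cup\Delta^{013}\cup\Delta^{123})\sqcup_{\Delta^{02}}T=\Lambda^1[3]^T_{0\to2}.$$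
Then $A\hookrightarrow B$ is a Joyal trivial cofibration, bijective on $0$-simplices, between finite simplicial sets, and it is not in ${}^{\boxslash}((\operatorname{IH}\cup\operatorname{SpOH})^{\boxslash})$. Hence the answer to the question is no: the bijective-on-$0$-simplices trivial cofibrations are not generated by $\operatorname{IH}\cup\operatorname{SpOH}$.

**Step 1: $A\to B$ is in $\mathcal W$.** This step compares both $A$ and $B$ with $B'=\Delta[3]^T_{0\to2}$. The inclusion $A\subset B$ is bijective on vertices: both contain $0,1,2,3$ and all vertices of $T$. The map $B\to B'$ is a pushout of $\Lambda^1[3]\to\Delta[3]$, so it is a trivial cofibration. The map $A\to B'$ is a composite of three attachments.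

1. $A\to A\cup\Delta^{023}$ is a pushout of $\Lambda^0[2]^T_{0\to1}\to\Delta[2]^T_{0\to1}$. The edges $02$ and $03$ lie in $A$, the edge $02$ carries $T$, and $23$ and $023$ are new. It is a trivial cofibration by Fact 5.
2. Attach $\Delta^{123}$ along the inner horn $1\to2\to3$; the edge $13$ and the triangle $123$ are new.
3. Now $012$, $023$ and $123$, which are the three faces through the vertex $2$, are present, so $\Delta[3]$ can be attached along $\Lambda^2[3]$; the triangle $013$ and the $3$-simplex are new.

The result is $B'$. So $A\to B'$ and $B\to B'$ are trivial cofibrations, and $A\to B$ is a Joyal equivalence by 2-out-of-3. (Both $A\to B'$ and $B\to B'$ are even generated by $\operatorname{IH}\cup\operatorname{SpOH}$; the point is that $A\to B$ is not.)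

**Step 2: which horns have their boundary part in $A$ but their filler outside.** The nondegenerate simplices of $B$ not in $A$ are exactly the edges $13$, $23$ and the triangles $013$, $123$.

*Claim.* Let $\sigma$ be an $n$-simplex of $B$, $n\ge2$, not in $A$, whose restriction to $\Lambda^i[n]$ lies in $A$. Then $n=2$, $i=0$ and $\sigma=013$.

We first exclude degenerate $\sigma$. By the Eilenberg–Zilber lemma, write $\sigma=\tau s$ with $s:[n]\to[d]$ surjective and $\tau$ nondegenerate. Then $\tau\notin A$, since otherwise $\sigma\in A$. Suppose $n>d$. Some fiber of $s$ has at least two elements, so it contains some $j\ne i$. Then $s$ has a section avoiding $j$. So $\tau$ is a face of $d_j\sigma$, which lies in $A$ because $j\neq i$. This contradicts $\tau\notin A$. Hence $n=d$, and $\sigma=\tau$ is nondegenerate of dimension at least $2$, so $\sigma$ is $013$ or $123$ and $n=2$.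

A $2$-horn consists of two of the three edges of the triangle. In $123$ the two edges $13$ and $23$ are not in $A$, and any two of the three edges include one of them; so $\sigma\ne123$. In $013$ only the edge $13$ is not in $A$. The horn must omit it, and $13$ is the edge opposite to the vertex in position $0$, so $i=0$. The claim is proved.

**Step 3: $A\to B$ is in $(\operatorname{IH}\cup\operatorname{SpOH})^{\boxslash}$.** This step turns the claim into lifting properties, using Fact 4: a lift exists if and only if the bottom map lands in $A$.

*Inner horns, and special horns at $i=n$.* Consider a square with $\Lambda^i[n]\to\Delta[n]$, $0<i<n$, on the left, or with $\Lambda^n[n]^{T'}_{n-1\to n}\to\Delta[n]^{T'}_{n-1\to n}$ on the left. In the second case the part $T'$ already goes to $A$. The $n$-simplex $\sigma$ of $B$ has its horn in $A$, with $i\ge1$. By the claim $\sigma\in A$, so the bottom map lands in $A$, and a lift exists.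

*Special horns at $i=0$.* Suppose a square with $\Lambda^0[n]^{T'}_{0\to1}\to\Delta[n]^{T'}_{0\to1}$ on the left has no lift. As $T'$ goes to $A$, the simplex $\sigma$ is not in $A$. By the claim $n=2$ and $\sigma=013$. So the map $T'\to A$ sends the distinguished edge of $T'$, which is glued to the edge $0\to1$ of $\Delta[2]$, to the edge $01$ of $A$. The distinguished edge becomes an isomorphism in $\tau_1T'$, so $01$ would be an isomorphism in $\tau_1A$. We show it is not. Define $F:A\to N(\operatorname{Set}_f)$ as follows. All of $T$ is constant at $\{*\}$; the vertices $0,2,3$ go to $\{*\}$ and $1$ goes to $\{a,b\}$; the edge $01$ goes to $*\mapsto a$, the edge $12$ to the unique map $\{a,b\}\to\{*\}$, and $02$, $03$ to identities. The triangle $012$ commutes, since $*\mapsto a\mapsto *$ is the identity. On $\Delta^{02}$ the map agrees with the constant map on $T$. So $F$ is well defined, and it sends $01$ to a map that is not bijective. Hence $01$ is not an isomorphism in $\tau_1A$, a contradiction.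

**Step 4: conclusion.** $A\to B$ is not an isomorphism, and it is in $(\operatorname{IH}\cup\operatorname{SpOH})^{\boxslash}$ by Step 3. By Fact 3 it is not in ${}^{\boxslash}((\operatorname{IH}\cup\operatorname{SpOH})^{\boxslash})$. $\qquad\blacksquare$

## 5. Fans of $m$ triangles: no bound on the number of added simplices

The map of Theorem 1 adds four nondegenerate simplices, while each generator adds two. One could try to repair the statement by putting this map, and others like it, on the list of generators. If we subdivide the invertible edge into $m$ pieces instead of two, no list of generators with a bounded number of added simplices will suffice. We first need a systematic way to attach simplices.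

**Lemma 1.** Let $E$ be a poset with greatest element $t$. Then $E\cup\{t\}^{\triangleright}\hookrightarrow E^{\triangleright}$ is inner anodyne.

*Example.* For $E=\{0<t\}$ this is the inclusion of the horn $0\to t\to v$ in $\Delta[2]$.

*Proof.* The missing nondegenerate simplices are the chains $(x_0<\dots<x_r<v)$ with $r\ge0$ and $(x_0,\dots,x_r)\ne(t)$. They come in pairs
$$(\sigma,v),\qquad(\sigma,t,v),$$
where $\sigma=(x_0<\dots<x_r)$ is a nonempty chain not containing $t$. For $r=0,1,2,\dots$ attach, for all such $\sigma$ of dimension $r$ simultaneously, the $(r+2)$-simplex $(\sigma,t,v)$. We check which of its faces are already present.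

* The face omitting $v$ is $(\sigma,t)$, which lies in $E$.
* The face omitting $x_i$ is $(t,v)$ if $r=0$, which lies in $\{t\}^{\triangleright}$. If $r\ge1$ it is $(\sigma\setminus x_i,t,v)$, attached earlier.
* The face omitting $t$ is $(\sigma,v)$. It lies neither in $E\cup\{t\}^{\triangleright}$ nor in any other simplex attached up to this stage, so it is new. All its proper faces are already present, as faces of the faces above.

So $(\sigma,t,v)$ is attached along the horn that omits the face opposite $t$. As $t$ is in position $r+1$, this is $\Lambda^{r+1}[r+2]$, an inner horn. Every missing simplex is reached at a finite stage. $\square$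

For $m\ge1$ and an inverting inclusion $\Delta[1]\hookrightarrow T$, put $v=m+1$ and, inside $L_m=\Delta[m+1]^T_{0\to m}$,
$$A_m=(\Delta^{0\dots m}\cup\Delta^{0v})\sqcup_{\Delta^{0m}}T,\qquad B_m=A_m\cup\bigcup_{j=0}^{m-1}\Delta^{j,j+1,v}.\tag{3}$$
For $m=1$ the map $A_1\to B_1$ is the special outer $2$-horn inclusion $\Lambda^0[2]^T_{0\to1}\to\Delta[2]^T_{0\to1}$. For $m=2$ it is the map of Theorem 1.

**Theorem 2.** $A_m\to B_m$ is a map in $\mathcal W$ between finite simplicial sets, not an isomorphism, with the right lifting property against every $V\to V'$ in $\mathcal W$ such that $V'\setminus V$ has fewer than $2m$ nondegenerate simplices. So for every $N$, the maps in $\mathcal W$ adding at most $N$ nondegenerate simplices do not generate all finite maps of $\mathcal W$.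

**Step 1: $A_m\to B_m$ is in $\mathcal W$.** This step finds a third subcomplex from which everything is reached by inner horns. Let $G=(\Delta^{0\dots m}\cup\Delta^{mv})\sqcup_{\Delta^{0m}}T$. Three inclusions are inner anodyne.

* $G\to L_m$ is a pushout of the map of Lemma 1 for $E=\{0<\dots<m\}$, $t=m$.
* $G\to B_m$: attach the triangles $\Delta^{j,j+1,v}$ for $j=m-1,m-2,\dots,0$ in this order, along the inner horns $j\to j+1\to v$. The edge $j+1\to v$ is present when it is needed, and $j\to v$ is new. At the end $0\to v$ is present, and the result is $B_m$.
* $G\to G\cup\Delta^{0mv}$: attach along the inner horn $0\to m\to v$. The result is $A_m\cup\Delta^{0mv}$.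

By 2-out-of-3, $B_m\to L_m$ and $A_m\cup\Delta^{0mv}\to L_m$ are Joyal equivalences. The map $A_m\to A_m\cup\Delta^{0mv}$ is a pushout of $\Lambda^0[2]^T_{0\to1}\to\Delta[2]^T_{0\to1}$ with $0\mapsto0$, $1\mapsto m$, $2\mapsto v$, because the edge $0m$ carries $T$; it is a trivial cofibration by Fact 5. So $A_m\to L_m$ is an equivalence, and by 2-out-of-3 so is $A_m\to B_m$. It is bijective on vertices, hence in $\mathcal W$. It is not an isomorphism, since $m\to v$ is not in $A_m$.

**Step 2: a small map misses a triangle.** This step locates the gap that will leave freedom. The nondegenerate simplices of $B_m\setminus A_m$ are the edges $k_j:j\to v$ for $1\le j\le m$ and the triangles $\Delta^{j,j+1,v}$ for $0\le j<m$, in total $2m$. Consider a lifting problem as in the statement, and form $P$, $q$ and $C$ as in Fact 4. Then $C\setminus A_m$ has fewer than $2m$ nondegenerate simplices, so $C\ne B_m$. If $C$ contained all the triangles, it would be $B_m$. So $C$ misses some triangle $\Delta^{i,i+1,v}$, and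
$$C\subseteq D,\qquad D=B_m\text{ without the triangle }\Delta^{i,i+1,v}.$$
This $D$ is a subcomplex, because no other nondegenerate simplex of $B_m$ has that triangle as a face.

**Step 3: with one triangle missing, every new edge is free.** We construct $F_1,F_2:D\to N(\operatorname{Set}_f)$ that agree on $A_m$ and differ on every $k_l$. Both have:

* $T$ constant at $\{*\}$, $F(0)=F(m)=\{*\}$, $F(l)=\{a,b\}$ for $0<l<m$, and $F(v)=\{c,d\}$;
* on $\Delta^{0\dots m}$: $0\to l$ is $*\mapsto a$, $l\to l'$ is the identity for $0<l<l'<m$, $l\to m$ is the unique map, and $0\to m$ is the identity;
* the edge $k_0:0\to v$ is $*\mapsto c$.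

The assignment on $\Delta^{0\dots m}$ is a functor: $0\to l\to l'$ gives $*\mapsto a$, $0\to l\to m$ gives the identity of $\{*\}$, and maps to $\{*\}$ are unique. For $F_1$ let every $k_l$, $1\le l\le m$, be constant at $c$. For $F_2$ let
$$k_l(a)=c,\ k_l(b)=d\quad(1\le l\le i),\qquad k_l\ \text{constant at }d\quad(i+1\le l\le m).$$
This makes sense, since $i\le m-1$, so $F(l)=\{a,b\}$ for $1\le l\le i$.

We check the triangles $\Delta^{j,j+1,v}$ with $j\ne i$, that is, $k_{j+1}\circ F(j\to j+1)=k_j$. For $F_1$ both sides are constant at $c$. For $F_2$:

* If $j=0\ne i$, then $k_1(a)=c$, so $k_1\circ(*\mapsto a)=k_0$.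
* If $1\le j<i$, then $F(j\to j+1)$ is the identity and $k_j=k_{j+1}$.
* If $j>i$, both sides are constant at $d$.

So $F_1$ and $F_2$ are well defined on $D$, and they agree on $A_m$. For each $l$ with $1\le l\le m$, $F_1(k_l)$ never takes the value $d$ while $F_2(k_l)$ does. They differ on every $k_l$.

**Step 4: no new edge is reached.** We use that $P$ cannot see the difference of $F_1$ and $F_2$. Suppose $k_l\in C$. Since $C=q(P)$, it lifts to an edge of $P$. The map $A_m\to P$ is a pushout of $V\to V'$, so it is in $\mathcal W$. The composites $P\to D\rightrightarrows N(\operatorname{Set}_f)$ agree on $A_m$, hence are equal by Fact 1. So $F_1(k_l)=F_2(k_l)$, a contradiction. Hence $C$ contains no $k_l$. Every triangle $\Delta^{j,j+1,v}$ has the edge $k_{j+1}$, so $C$ contains no such triangle either. Thus $C=A_m$, and a lift exists by Fact 4.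

**Step 5: generation.** Given $N$, choose $m$ with $2m>N$. Then $A_m\to B_m$ has the right lifting property against all maps in $\mathcal W$ adding at most $N$ nondegenerate simplices and is not an isomorphism. By Fact 3 they do not generate it. $\qquad\blacksquare$

For $m=2$, Theorem 2 gives Theorem 1 again, because the maps in $\operatorname{IH}\cup\operatorname{SpOH}$ are in $\mathcal W$ and add $2<4$ simplices.

## 6. An infinite regress over $\omega$: finite maps do not generate

Theorem 2 excludes bounds, but each of its maps is finite, so the set of all finite maps of $\mathcal W$ might still generate. To exclude that too, we need a map where no finite stage determines a new edge. We arrange new edges $e_1,e_2,\dots$ so that $e_n$ is identified in $\tau_1$ with an old edge $a_n$ only through a later new edge $e_m$, $m>n$. In a finite part, the last $e_M$ stays free.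

Let $\omega=\{1<2<\cdots\}$. Let $P$ be the poset $\{a_n,e_n:n\ge1\}$ with strict relations
$$a_n<a_m,\qquad a_n<e_m,\qquad e_n<e_m\qquad(n<m).\tag{4}$$
These relations are transitive, and $e_n<a_m$ never holds. Let $S=\{a_n\}\subset P$. Map $P\to\omega$ by $a_n,e_n\mapsto n$, and put
$$A=\omega\sqcup_SS^{\triangleright}\cong N(\omega+1),\qquad B=\omega\sqcup_PP^{\triangleright}.$$
Write $a_n,e_n$ also for the resulting edges $n\to v$ of $B$.

The simplices of $B$ are those of $\omega$ together with the simplices $(\sigma,v,\dots,v)$, at least one $v$, where $\sigma$ is a possibly empty simplex of $P$. So $A$ is a subcomplex of $B$ with the same vertices. The simplices of $B$ not in $A$ are those for which $\sigma$ contains some $e_n$, and such a simplex has $e_n$ as one of its edges. For example, $e_1<e_2$ and $a_1<e_2$ give triangles in $B$ that say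
$$e_1=e_2\circ(1\to2)=a_1\quad\text{in }\tau_1B;$$
the identification uses $e_2$.

**Theorem 3.** $A\hookrightarrow B$ is in $\mathcal W$ and is not an isomorphism, and it has the right lifting property against *every* Joyal trivial cofibration $V\hookrightarrow V'$ (bijective on $0$-simplices or not) such that $V'\setminus V$ has finitely many nondegenerate simplices. Consequently neither $\mathcal W$ nor the class of all Joyal trivial cofibrations is generated by trivial cofibrations adding finitely many nondegenerate simplices. In particular, neither is generated by trivial cofibrations between finite simplicial sets.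

**Step 1: $A\to B$ is in $\mathcal W$.** The strategy is to project $B$ to $\omega^{\triangleright}$ and check that this is an equivalence, one finite stage at a time. Let
$$Q_M=\{1,\dots,M\}\subset\omega,\qquad E_M=\{a_n,e_n:n<M\}\cup\{e_M\}\subset P,\qquad B_M=Q_M\sqcup_{E_M}E_M^{\triangleright}.$$
Then $B_1\subset B_2\subset\cdots$ with union $B$. By (4), $e_M$ is the greatest element of $E_M$; this is the reason for the choice of $E_M$. Let
$$G_M=Q_M\cup\{\text{edge }e_M\}=Q_M\sqcup_{E_M}\bigl(E_M\cup\{e_M\}^{\triangleright}\bigr)\subset B_M .$$
The map $G_M\to B_M$ is a pushout of $E_M\cup\{e_M\}^{\triangleright}\to E_M^{\triangleright}$, so it is inner anodyne by Lemma 1. Let $\rho_M:B_M\to Q_M^{\triangleright}$ be induced by $E_M\to Q_M$. The composite $G_M\to B_M\to Q_M^{\triangleright}$ is the inclusion $Q_M\cup\{M\}^{\triangleright}\to Q_M^{\triangleright}$, inner anodyne by Lemma 1 for $Q_M$ with greatest element $M$. By 2-out-of-3, $\rho_M$ is a Joyal equivalence.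

The $\rho_M$ are compatible with the inclusions. We pass to the colimit. Give the category of $\omega$-sequences of simplicial sets the projective model structure, with weak equivalences and fibrations defined levelwise. The colimit functor is left Quillen, since its right adjoint (constant sequences) preserves fibrations and trivial fibrations. Sequences of monomorphisms are cofibrant. By Ken Brown's lemma, $\rho=\operatorname{colim}\rho_M:B\to\omega^{\triangleright}$ is a Joyal equivalence.

The composite $A\to B\to\omega^{\triangleright}$ is an isomorphism. By 2-out-of-3, $A\to B$ is a Joyal equivalence. It is a monomorphism, bijective on vertices, and not an isomorphism, since $e_1\notin A$.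

**Step 2: reduction to a last new edge.** Here we use finiteness. Consider a square from $V\to V'$ to $A\to B$, with $V'\setminus V$ having finitely many nondegenerate simplices. Form, as in Fact 4, $P'=A\sqcup_VV'$, $q:P'\to B$ and $C=q(P')$. Suppose $C\ne A$. Then $C$ contains some edge $e_n$, and by the count in Fact 4 only finitely many. Let $M$ be maximal with $e_M\in C$. Let $D\subset B$ be the subcomplex of the simplices having no edge $e_n$ with $n>M$. Then $A\subseteq C\subseteq D$.

**Step 3: the last new edge is free.** We construct $F_1,F_2:D\to N(\operatorname{Set}_f)$ that agree on $A$ and differ on $e_M$. On vertices, for $\epsilon=1,2$,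
$$F_\epsilon(n)=\emptyset\ (n<M),\qquad F_\epsilon(n)=\{*\}\ (n\ge M),\qquad F_\epsilon(v)=\{0,1\}.$$
Edges of $\omega$ go to the unique maps. All edges out of $n<M$ go to the empty maps. Each $a_n$ with $n\ge M$ goes to $*\mapsto0$. The edge $e_M$ goes to $*\mapsto0$ for $F_1$ and to $*\mapsto1$ for $F_2$.

The $2$-simplices in $\omega$ commute by uniqueness. The other nondegenerate $2$-simplices of $D$ are $(x,y,v)$ with $x<y$ in $P$, of three kinds:

* $a_i<e_j$ with $i<j\le M$: the source is $F_\epsilon(i)=\emptyset$, so it commutes.
* $e_i<e_j$ with $i<j\le M$: again the source is empty.
* $a_i<a_j$ with $i<j$: the source is empty if $i<M$. If $i\ge M$, both $a_i$ and $a_j\circ(i\to j)$ are $*\mapsto0$.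

So $F_1$ and $F_2$ are well defined. They agree on $A$ and differ on $e_M$. (The argument needs $D$: with $e_{M+1}$ present, the relation $e_M<e_{M+1}$ would tie $e_M$ down.)

**Step 4: contradiction.** We trace $e_M$ back to $A$ inside $\tau_1P'$. Here $P'$ may have vertices outside $A$, so some care is needed. Pick an edge $\tilde e:z_0\to z_1$ of $P'$ with $q(\tilde e)=e_M$. The map $A\to P'$ is a pushout of a trivial cofibration, so $\tau_1A\to\tau_1P'$ is an equivalence by Fact 1. By essential surjectivity there are isomorphisms $w_j:y_j\to z_j$ in $\tau_1P'$ with $y_0,y_1$ vertices of $A$. By fullness, $w_1^{-1}\circ\tilde e\circ w_0$ is the image of a morphism of $\tau_1A$, call it $u$. So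
$$\tilde e=w_1\circ u\circ w_0^{-1}\quad\text{in }\tau_1P'.$$
Every nondegenerate edge of $D$ strictly increases in the order of $\omega+1$ on vertices. So a composite of at least one nondegenerate edge strictly increases the vertex, and it cannot have an inverse: all isomorphisms in $\tau_1D$ are identities. Since $q$ maps $P'$ to $D$, the morphisms $q(w_0)$ and $q(w_1)$ are identities of $\tau_1D$. Therefore
$$F_\epsilon(e_M)=F_\epsilon(q(\tilde e))=F_\epsilon(q(u)),$$
and the right side does not depend on $\epsilon$, as $u$ comes from $\tau_1A$, where $q$ is the inclusion and $F_1=F_2$. This contradicts $F_1(e_M)\ne F_2(e_M)$. So $C=A$, and a lift exists by Fact 4.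

**Step 5: generation.** Let $S$ be any class of Joyal trivial cofibrations that add finitely many nondegenerate simplices. Then $A\to B$ is in $S^{\boxslash}$ and is not an isomorphism, so by Fact 3 it is not in ${}^{\boxslash}(S^{\boxslash})$. As $A\to B$ is in $\mathcal W$, and so is also a Joyal trivial cofibration, neither class is generated by $S$. A trivial cofibration between finite simplicial sets adds finitely many nondegenerate simplices, so the last assertion follows. $\qquad\blacksquare$

Pushouts of horn inclusions add exactly two nondegenerate simplices by Fact 4. So Theorem 3 answers the question of Section 2 again, with $A$ the nerve of a poset and with no inverting tiling involved. It also excludes any generating set consisting of trivial cofibrations that attach finitely many horns.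

## 7. Countable generators by closing off a deformation retraction

By Theorem 3, generators must be allowed to add infinitely many simplices. Countably many are enough.

**Theorem 4.** Every map of $\mathcal W$ is a transfinite composite of pushouts of maps of $\mathcal W$ with countable codomain. Hence $\mathcal W={}^{\boxslash}(\mathcal W_{\aleph_0}^{\boxslash})$, where $\mathcal W_{\aleph_0}$ is the (essentially small) class of maps of $\mathcal W$ with countably many simplices in the codomain. The same holds for the class of all Joyal trivial cofibrations.

The plan is to show that each simplex of $B$ lies in a countable $Y\subset B$ for which $A\cap Y\to Y$ is still a trivial cofibration, and then to add such $Y$ one after another. To recognize $A\cap Y\to Y$ as an equivalence we use a fibrant replacement simple enough to count simplices in.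

**The functor $R$.** Let $R_1Z$ be obtained from $Z$ by attaching $\Delta[n]$ along every map $\Lambda^i[n]\to Z$, $0<i<n$, and let
$$RZ=\operatorname{colim}(Z\to R_1Z\to R_1R_1Z\to\cdots).$$
The properties we need are these.

* *$RZ$ is a quasi-category and $Z\to RZ$ is inner anodyne.* An inner horn in $RZ$ has finitely many nondegenerate simplices, so it lies in a finite stage and is filled at the next.
* *$R$ preserves monomorphisms.* The simplices of $R_1Z$ are those of $Z$ together with, for every map $\Lambda^i[n]\to Z$ with $0<i<n$, the simplices of $\Delta[n]$ not in $\Lambda^i[n]$. If $A\subset B$, then maps $\Lambda^i[n]\to A$ are among the maps $\Lambda^i[n]\to B$, so $R_1A\to R_1B$ is injective. Iterate, and pass to the union.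
* *$R$ preserves directed unions of subcomplexes.* A map from a horn to a directed union of subcomplexes lies in one of them, because horns are finite. So $R_1$ preserves directed unions, and hence so does $R$.
* *$R$ preserves countability.* If $Z$ has countably many simplices, there are countably many maps from horns to $Z$, because each is determined by finitely many simplices. Each one adds countably many simplices. Then take a countable union.

Recall also $J$, the nerve of the contractible groupoid on the objects $0,1$. It has countably many simplices, and $J\to\Delta[0]$ is a trivial fibration; hence so is each projection $Z\times J\to Z$. So $Z\times J$ is a cylinder object for $Z$, and $J$-homotopic maps are equal in the homotopy category of the Joyal model structure.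

**Lemma 2.** Let $A\subset B$ be a Joyal trivial cofibration and $X\subset B$ a countable subcomplex. There is a countable subcomplex $Y$ with $X\subset Y\subset B$ such that $A\cap Y\to Y$ is a Joyal trivial cofibration.

*Proof.* **Step 1: a deformation retraction of $RB$ to $RA$.** This step encodes the equivalence in two maps. By 2-out-of-3, $RA\to RB$ is a trivial cofibration, and both objects are fibrant. Lifting $\mathrm{id}_{RA}$ gives a retraction $r:RB\to RA$. The Joyal model structure is cartesian, so
$$RB\times\{0,1\}\,\cup\,RA\times J\longrightarrow RB\times J$$
is a trivial cofibration. On its source take the identity on $RB\times\{0\}$, the map $r$ (regarded as a map to $RB$) on $RB\times\{1\}$, and the projection on $RA\times J$. These agree on overlaps since $r|_{RA}=\mathrm{id}$. As $RB$ is fibrant, this extends to $H:RB\times J\to RB$ with $H_0=\mathrm{id}$, $H_1=r$, and $H|_{RA\times J}$ the projection.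

**Step 2: closing $X$ off.** This step makes $Y$ stable under $r$ and $H$. Put $Y^0=X$. Given a countable $Y^k$, the sets $r(RY^k)\subset RA$ and $H(RY^k\times J)\subset RB$ are countable. Since $RA$ is the directed union of the $RA'$ over the finite subcomplexes $A'\subset A$, each of countably many simplices lies in some $RA'$. The union of these countably many $A'$ is a countable $A_1\subset A$ with $r(RY^k)\subset RA_1$. In the same way there is a countable $B_1\subset B$ with $H(RY^k\times J)\subset RB_1$. Let
$$Y^{k+1}=Y^k\cup A_1\cup B_1,\qquad Y=\bigcup_kY^k .$$
Then $Y$ is countable and contains $X$. Since $RY=\bigcup_kRY^k$, and since $A_1\subset A\cap Y$ and $B_1\subset Y$ at each stage,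
$$r(RY)\subset R(A\cap Y),\qquad H(RY\times J)\subset RY.\tag{5}$$

**Step 3: $A\cap Y\to Y$ is an equivalence.** Let $\iota:R(A\cap Y)\to RY$ be the inclusion. By (5), $r$ restricts to $r':RY\to R(A\cap Y)$ with $r'\iota=\mathrm{id}$, because $R(A\cap Y)\subset RA$. Also $H$ restricts to a $J$-homotopy on $RY$ from $\mathrm{id}$ to $\iota r'$. So $\iota$ becomes an isomorphism in the homotopy category, that is, $\iota$ is a Joyal equivalence. The maps $A\cap Y\to R(A\cap Y)$ and $Y\to RY$ are trivial cofibrations. By 2-out-of-3, $A\cap Y\to Y$ is a Joyal equivalence, and it is a monomorphism. $\square$

*Proof of Theorem 4.* **Step 1: exhaustion of $B$.** We build $B$ from $A$ by countable pieces. Let $A\to B$ be in $\mathcal W$. Put $B^0=A$, and take unions at limit ordinals. Suppose $A\to B^\alpha$ is a trivial cofibration and $B^\alpha\ne B$. By 2-out-of-3, $B^\alpha\to B$ is a trivial cofibration. Choose a simplex of $B$ not in $B^\alpha$, let $X$ be the finite subcomplex it generates, which is countable, and let $Y$ be as in Lemma 2 for $B^\alpha\subset B$. Put $B^{\alpha+1}=B^\alpha\cup Y$. Then $B^\alpha\to B^{\alpha+1}$ is a pushout of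
$$B^\alpha\cap Y\longrightarrow Y,$$
a trivial cofibration with countable codomain. It is bijective on $0$-simplices because $B^\alpha\supseteq A$ contains all vertices of $B$. So it is in $\mathcal W_{\aleph_0}$, and $A\to B^{\alpha+1}$ is again a trivial cofibration. At limit ordinals, $A\to B^\alpha$ is a transfinite composite of trivial cofibrations, so it is one too. The $B^\alpha$ strictly increase inside $B$, so the process stops, with $B^\alpha=B$.

**Step 2: the two inclusions.** The class ${}^{\boxslash}(\mathcal W_{\aleph_0}^{\boxslash})$ is closed under pushouts and transfinite composites, so by Step 1 it contains $\mathcal W$. Conversely, $\mathcal W_{\aleph_0}$ is essentially small, so ${}^{\boxslash}(\mathcal W_{\aleph_0}^{\boxslash})$ consists of retracts of transfinite composites of pushouts of maps in $\mathcal W_{\aleph_0}$; and $\mathcal W$ is closed under all these operations by Fact 2. So ${}^{\boxslash}(\mathcal W_{\aleph_0}^{\boxslash})\subseteq\mathcal W$.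

**Step 3: all trivial cofibrations.** Lemma 2 does not mention vertices. Repeat Steps 1 and 2 for an arbitrary Joyal trivial cofibration $A\to B$, omitting the remark on vertices. $\qquad\blacksquare$

Theorems 3 and 4 together make "countable" the sharp size bound, both for $\mathcal W$ and for the class of all Joyal trivial cofibrations: generators with countable codomain suffice, and generators that add only finitely many nondegenerate simplices do not.
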